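\title{Isolated points in the space of transitive $\mathbb{Z}^d$-shifts have zero entropy}

\begin{abstract}
Two $\mathbb{Z}^d$-shifts are close when they have the same patterns on a large box. We prove that for $d\ge2$ every isolated point $X$ of the space of transitive $\mathbb{Z}^d$-shifts has zero topological entropy, which answers a question of Gangloff and N\'u\~nez. More precisely, the number of patterns of $X$ on a box of side $M$ is at most $\exp(O(M^{d-1}))$, and this order is attained in every dimension. The bound comes from a rigidity property: apart from an explicitly described exception, which does occur, two points of $X$ cannot differ at only finitely many sites.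
\end{abstract}

\section{Introduction}

\subsection{Shifts and the space they form}

Fix $d\ge2$. Intervals such as $[a,b]$ denote intervals of integers, and $e_1,\dots,e_d$ is the standard basis of $\mathbb{Z}^d$. For a finite alphabet $\mathcal{A}$, the set $\mathcal{A}^{\mathbb{Z}^d}$ of \emph{configurations} carries the product topology: it is compact and metrizable, and $x^j\to x$ means that on each finite set of sites $x^j$ agrees with $x$ for all large $j$. The group $\mathbb{Z}^d$ acts by the translations $(\sigma^ux)_v=x_{u+v}$, and $\mathcal{O}(x)=\{\sigma^ux:u\in\mathbb{Z}^d\}$ is the orbit of $x$. A \emph{$\mathbb{Z}^d$-shift} is a nonempty closed set $X\subseteq\mathcal{A}^{\mathbb{Z}^d}$, for some finite alphabet $\mathcal{A}$, that is invariant under all $\sigma^u$. Alphabets are finite subsets of one fixed countable set, and $\mathcal{S}^d$ is the set of all $\mathbb{Z}^d$-shifts.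

For a finite set $F\subset\mathbb{Z}^d$, a pattern $Q\in\mathcal{A}^F$ \emph{occurs in $x$ at $u$} if $x_{u+i}=Q_i$ for all $i\in F$. Let $\mathcal{L}_F(X)$ be the set of patterns with support $F$ that occur in elements of $X$, and let $\mathcal{L}_n(X)=\mathcal{L}_{[-n,n]^d}(X)$. The sets $\{x\in X:x|_F=Q\}$ are the \emph{cylinders} of $X$; they are open and closed, and they form a countable base of its topology. On $\mathcal{S}^d$ put $\operatorname{dist}(X,X)=0$ and, for $X\ne Z$,
\[
\operatorname{dist}(X,Z)=2^{-m(X,Z)},\qquad m(X,Z)=\min\{n\ge0:\mathcal{L}_n(X)\ne\mathcal{L}_n(Z)\}.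
\]
Thus $m(X,Z)$ is the smallest scale at which an observer who sees only finite windows can tell $X$ from $Z$.

A shift $X$ is \emph{transitive} if for all nonempty open $U,V\subseteq X$ there is $u\in\mathbb{Z}^d$ with $\sigma^u(U)\cap V\ne\emptyset$. Let $\mathcal{T}^d\subseteq\mathcal{S}^d$ be the subspace of transitive shifts. The \emph{topological entropy}
\[
h(X)=\lim_{M\to\infty}\frac1{M^d}\log\bigl|\mathcal{L}_{[1,M]^d}(X)\bigr|
\]
is the exponential growth rate, per site, of the number of patterns on a box.

The word ``isolated'' will be used at two levels. An \emph{isolated shift} is an isolated point of $\mathcal{T}^d$, that is, a shift $X\in\mathcal{T}^d$ such that $\{X\}$ is open in $\mathcal{T}^d$. An \emph{isolated configuration} of a shift $X$ is a point $y\in X$ such that $\{y\}$ is open in $X$. The condition $\operatorname{dist}(X,Z)<2^{-n}$ says that $\mathcal{L}_m(X)=\mathcal{L}_m(Z)$ for all $m\le n$, and this is equivalent to $\mathcal{L}_n(X)=\mathcal{L}_n(Z)$ because $\mathcal{L}_m$ consists of the restrictions of the patterns in $\mathcal{L}_n$. Hence $X\in\mathcal{T}^d$ is an isolated shift if and only if there is $n\ge0$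 such that
\begin{equation}\label{eq:iso}
Z\in\mathcal{T}^d,\quad\mathcal{L}_n(Z)=\mathcal{L}_n(X)\quad\Longrightarrow\quad Z=X .
\end{equation}
An isolated shift is therefore one that the finite list $\mathcal{L}_n(X)$ determines among all transitive shifts.

\subsection{The question}

The simplest isolated shifts are periodic orbits. Let $\sigma^{Ne_i}x=x$ for all $i$, let $X=\mathcal{O}(x)$, a finite transitive shift, and let $2n\ge N$. Suppose $\mathcal{L}_n(Z)=\mathcal{L}_n(X)$ and $z\in Z$. The sites $v$ and $v+Ne_i$ lie in a common translate of $[-n,n]^d$, on which $z$ shows a pattern of $X$, so $z$ is $N$-periodic in each direction. Also $z$ agrees with some $x'\in X$ on $[-n,n]^d$, which meets every residue class modulo $N$, so $z=x'$. Thus $Z$ is a nonempty invariant subset of one orbit, and $Z=X$. These shifts have entropy zero. The following question is posed in \cite{GN}.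

\begin{quote}
\emph{Do isolated points of $\mathcal{T}^d$ have zero entropy?}
\end{quote}

A count suggests the answer yes. If $h(X)>0$, there are about $e^{h(X)M^d}$ patterns on a box of side $M$, but only $e^{O(M^{d-1})}$ patterns on a boundary layer of bounded width. So some two patterns have the same boundary layer and different interiors, and one expects to use this local freedom to perturb $X$ without changing $\mathcal{L}_n(X)$. Two things make the guess uncertain. The perturbed shift may turn out to be $X$ again. And isolated shifts can be complicated: a configuration that is forced by local rules from a finite seed generates an isolated shift (Lemma~\ref{lem:seed}), such configurations can count, and one might hope to make them list all patterns on larger and larger boxes. The results below show that they can list all patterns on $(d-1)$-dimensional faces, and essentially no more.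

\subsection{Results}

\begin{theorem}\label{thm:bound}
Let $X$ be an isolated point of $\mathcal{T}^d$, let $n$ satisfy \eqref{eq:iso}, and let $\mathcal{A}=\mathcal{L}_0(X)$ be the set of symbols of $X$. There is $r$ such that for all $M>4n$
\[
\bigl|\mathcal{L}_{[1,M]^d}(X)\bigr|\le|\mathcal{A}|^{M^d-(M-4n)^d}+(M+2r)^d .
\]
Hence $h(X)=0$, and
\[
\limsup_{M\to\infty}M^{-(d-1)}\log\bigl|\mathcal{L}_{[1,M]^d}(X)\bigr|\le4nd\log|\mathcal{A}| .
\]
If $X$ has no isolated configuration, the term $(M+2r)^d$ may be omitted.
\end{theorem}

So the answer to the question is yes. The next theorem describes the rigidity behind the bound: an isolated shift has no local freedom, except possibly inside one distinguished orbit.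

\begin{theorem}\label{thm:rigid}
Let $X$ be an isolated point of $\mathcal{T}^d$, and let $x\ne x'$ in $X$ differ at only finitely many sites. Then $X=\overline{\mathcal{O}(y)}$ for some isolated configuration $y$ of $X$, and $x,x'\in\mathcal{O}(y)$. This case does occur: there is an isolated point of $\mathcal{T}^d$ containing two configurations that differ at exactly one site.
\end{theorem}

\begin{theorem}\label{thm:sharp}
For all $d\ge2$ and $q\ge2$ there is an isolated point $X$ of $\mathcal{T}^d$, with $n=1$ in \eqref{eq:iso} and at most $3^d(1+2^{d-1}q)$ symbols, such that $|\mathcal{L}_{[1,M]^d}(X)|\ge q^{M^{d-1}}$ for all $M\ge1$.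
\end{theorem}

Thus the exponent $d-1$ in Theorem~\ref{thm:bound} is optimal. For $n=1$ the constant is also of the right size: for the shifts of Theorem~\ref{thm:sharp} the upper limit in Theorem~\ref{thm:bound} is at least $\log q$, while $4d\log|\mathcal{A}|\le4d\log\bigl(3^d(1+2^{d-1}q)\bigr)$, and the last quantity divided by $\log q$ tends to $4d$ as $q\to\infty$.

Section~\ref{sec:orbits} shows the method on two examples. Sections~\ref{sec:exchange} and~\ref{sec:proofs} prove Theorem~\ref{thm:bound} and the first assertion of Theorem~\ref{thm:rigid}. Section~\ref{sec:labels} develops the tools for constructing isolated shifts and gives the example in Theorem~\ref{thm:rigid}, and Section~\ref{sec:counter} proves Theorem~\ref{thm:sharp}.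

\section{Orbit closures and two model cases}\label{sec:orbits}

To use \eqref{eq:iso} we need a supply of transitive shifts $Z$ to compare with $X$. They are all orbit closures.

\begin{lemma}\label{lem:orbit}
\begin{enumerate}
\item[(a)] For every configuration $z$ over a finite alphabet, $\overline{\mathcal{O}(z)}$ is a transitive shift, and a pattern occurs in an element of $\overline{\mathcal{O}(z)}$ if and only if it occurs in $z$.
\item[(b)] Every transitive shift $Z$ contains a point whose orbit is dense in $Z$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The closure of an invariant set is invariant because each $\sigma^u$ is a homeomorphism. Nonempty open sets $U,V\subseteq\overline{\mathcal{O}(z)}$ contain points $\sigma^az\in U$ and $\sigma^bz\in V$, and then $\sigma^bz\in\sigma^{b-a}(U)\cap V$. If $Q$ occurs at $u$ in $x=\lim_j\sigma^{u_j}z$, then for large $j$ it occurs at $u$ in $\sigma^{u_j}z$, that is, at $u+u_j$ in $z$.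

(b) For each nonempty cylinder $U$ of $Z$, the open set $\bigcup_u\sigma^u(U)$ meets every nonempty open set, by transitivity, so it is dense. By the Baire category theorem, a countable intersection of dense open subsets of the compact metrizable space $Z$ is nonempty. The orbit of a point in the intersection of these sets meets every nonempty cylinder, so it is dense.
\end{proof}

The proof of Theorem~\ref{thm:bound} consists of two moves, each of which is visible in an example over the alphabet $\{0,1\}$.

\begin{example}[erasing]\label{ex:full}
The full shift $X=\{0,1\}^{\mathbb{Z}^d}$ is not isolated. Fix $n$, take $x^0\in X$ and a box $S$ such that every pattern on $[-n,n]^d$ occurs in $x^0$ inside $S$, and let $y$ be obtained from $x^0$ by replacing every $1$ outside $S$ by $0$. Then $Z=\overline{\mathcal{O}(y)}$ is transitive and $\mathcal{L}_n(Z)=\mathcal{L}_n(X)$. To see that $Z\ne X$, look at the cylinder $U=\{z\in Z:z_0=1\}$. The orbit of $y$ is dense in $Z$ and has only finitely many points in the open set $U$, because $y$ has finitely many $1$s. So $U$ is finite, and its points are isolated configurations of $Z$. The full shift has no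 isolated configuration.
\end{example}

For a general isolated shift this argument does not end in a contradiction: it shows that $X$ has an isolated configuration. The second move deals with that case.

\begin{example}[inserting]\label{ex:one}
Let $y$ have a single $1$, at the origin, and let $X=\overline{\mathcal{O}(y)}$ be the shift of configurations with at most one $1$. Here $y$ is an isolated configuration: it is the only point of $X$ with a $1$ at the origin. Fix $n$ and let $y'$ be obtained from $y$ by placing a second $1$ at the site $(2n+1)e_1$. No translate of $[-n,n]^d$ contains both $1$s, so $\mathcal{L}_n(\overline{\mathcal{O}(y')})=\mathcal{L}_n(X)$. But $y'\notin X$, since $y'$ has a $1$ at the origin and $y'\ne y$. So $X$ is not isolated.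
\end{example}

In general, the exchange of $1$ and $0$ becomes the exchange of two patterns with a common boundary layer. The first move shows that such a pair forces an isolated configuration $y$; the second shows that in $y$ no exchange is possible far from the origin.

\section{Exchangeable pairs}\label{sec:exchange}

In this section and the next, $X$ is an isolated shift, $n$ satisfies \eqref{eq:iso}, and $\mathcal{A}=\mathcal{L}_0(X)$. A \emph{window} is a translate of $[-n,n]^d$.

A local modification of a point of $X$ has no reason to lie in $X$. We therefore work in the larger set of configurations that look like $X$ through every window,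
\[
Y=\bigl\{z\in\mathcal{A}^{\mathbb{Z}^d}:(\sigma^vz)|_{[-n,n]^d}\in\mathcal{L}_n(X)\text{ for all }v\in\mathbb{Z}^d\bigr\}\supseteq X .
\]
Each defining condition involves finitely many sites, so $Y$ is closed, hence compact. The next lemma brings us back from $Y$ to $X$. It is the only place where \eqref{eq:iso} is used.

\begin{lemma}\label{lem:return}
If $z\in Y$ and every pattern of $\mathcal{L}_n(X)$ occurs in $z$, then $\overline{\mathcal{O}(z)}=X$. In particular $z\in X$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:orbit}(a), $Z=\overline{\mathcal{O}(z)}$ is transitive and $\mathcal{L}_n(Z)$ is the set of patterns on $[-n,n]^d$ that occur in $z$. This set is contained in $\mathcal{L}_n(X)$ because $z\in Y$, and contains it by hypothesis. So $Z=X$ by \eqref{eq:iso}.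
\end{proof}

Since $X$ is transitive, we may fix $x^0\in X$ with dense orbit. Each of the finitely many patterns of $\mathcal{L}_n(X)$ occurs in $x^0$, so there is a box $S=[-\ell,\ell]^d$ inside which all of them occur. By Lemma~\ref{lem:return},
\begin{equation}\label{eq:S}
z\in Y,\quad z|_S=x^0|_S\quad\Longrightarrow\quad\overline{\mathcal{O}(z)}=X .
\end{equation}
So we may modify $x^0$ as we like outside $S$, provided we stay in $Y$. The modifications that preserve $Y$ are the following. For $M>4n$ let
\[
B=[1,M]^d,\qquad I=[2n+1,M-2n]^d\subseteq B .
\]
The set $B\setminus I$ is a collar of width $2n$, with $M^d-(M-4n)^d$ sites. Two patterns $Q\ne Q'$ in $\mathcal{L}_B(X)$ form an \emph{exchangeable pair} if $Q|_{B\setminus I}=Q'|_{B\setminus I}$. The relation is symmetric. The width $2n$ is chosen so that no window sees both a site of $I$ and a site outside $B$.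

\begin{lemma}\label{lem:exchange}
Let $Q,Q'$ be an exchangeable pair, and let $Q$ occur in $z\in Y$ at $u$. The configuration $z'$ obtained by replacing $Q$ by $Q'$ at $u$ lies in $Y$.
\end{lemma}

\begin{proof}
Let $F$ be a window. If $F\cap(u+I)=\emptyset$, then $z'|_F=z|_F$, since $z$ and $z'$ differ only on $u+I$. If $F$ contains a site $w\in u+I$, then every site of $F$ differs from $w$ by at most $2n$ in each coordinate, so $F\subseteq u+B$. Then $z'|_F$ is part of the pattern $Q'$, which occurs in $X$. In both cases the pattern of $z'$ on $F$ belongs to $\mathcal{L}_n(X)$.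
\end{proof}

We now imitate Example~\ref{ex:full} and try to remove all occurrences of $Q$ away from $S$. Unlike single symbols, occurrences of $Q$ overlap, so they must be replaced one at a time, and a replacement can create new occurrences. In one dimension, replacing the word $10$ by $01$ turns $1100$, with one occurrence, into $1010$, with two, and on $\cdots111000\cdots$ the process never stops. What does decrease is the word itself in lexicographic order: $1100>1010>0110>\cdots$. So we choose the direction of the exchange that lowers the first differing symbol, run the process in finite boxes, where it must stop, and pass to a limit.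

\begin{lemma}\label{lem:erase}
If an exchangeable pair exists, then $X$ has an isolated configuration.
\end{lemma}

\begin{proof}
Fix a total order on $\mathcal{A}$ and order $\mathbb{Z}^d$ lexicographically; this order on sites is translation invariant. Let $Q,Q'$ be an exchangeable pair and let $i\in B$ be the first site at which they differ. After interchanging $Q$ and $Q'$ if necessary, $Q'_i<Q_i$.

Let $m\ge\ell$. Call $u$ an \emph{$m$-position} if $u+B\subseteq[-m,m]^d$ and $(u+B)\cap S=\emptyset$. Start with $x^0$, and as long as $Q$ occurs at some $m$-position $u$, choose one and replace $Q$ by $Q'$ there. By Lemma~\ref{lem:exchange} the configuration stays in $Y$, and the sites of $S$ never change. Order the finite set $\mathcal{A}^{[-m,m]^d}$ by comparing two patterns at the first site where they differ. By translation invariance, the first site changed by a replacement at $u$ is $u+i$, and the symbol there drops from $Q_i$ to $Q'_i$. So each step strictly lowers the pattern on $[-m,m]^d$, and the process stops. It yields $x^m\in Y$ with $x^m|_S=x^0|_S$ in which $Q$ occurs at no $m$-position.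

By compactness, a subsequence of $(x^m)$ converges to some $y\in Y$, and $y|_S=x^0|_S$. By \eqref{eq:S}, $\overline{\mathcal{O}(y)}=X$. Suppose $Q$ occurs in $y$ at $u$ with $(u+B)\cap S=\emptyset$. For large $m$ in the subsequence, $u$ is an $m$-position and $x^m$ agrees with $y$ on $u+B$, which is impossible. So $u+B$ meets $S$ at every occurrence, and $Q$ occurs in $y$ only finitely often.

The cylinder $U=\{x\in X:x|_B=Q\}$ is open, and nonempty because $Q\in\mathcal{L}_B(X)$. The set $\mathcal{O}(y)\cap U$ is dense in $U$, because $\mathcal{O}(y)$ is dense in $X$ and $U$ is open. It is finite, because $\sigma^uy\in U$ exactly when $Q$ occurs in $y$ at $u$. A finite set is closed, so $U=\mathcal{O}(y)\cap U$. Thus $U$ is a finite nonempty open subset of $X$, and each of its points is an isolated configuration.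
\end{proof}

The second move follows Example~\ref{ex:one}. An isolated configuration $y$ is determined, within $X$, by a finite part of itself. An exchange far from that part would produce a different configuration with the same finite part, and Lemma~\ref{lem:return} would place it in $X$. One exchange suffices here, so its direction does not matter.

\begin{lemma}\label{lem:protect}
Let $y$ be an isolated configuration of $X$. Then $\overline{\mathcal{O}(y)}=X$, and there is a box $W=[-r,r]^d$ with the following property: for every $M>4n$ and every exchangeable pair $Q,Q'$, the pattern $Q$ does not occur in $y$ at any $u$ with $(u+B)\cap W=\emptyset$.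
\end{lemma}

\begin{proof}
The dense orbit $\mathcal{O}(x^0)$ meets the open set $\{y\}$, so $\mathcal{O}(y)=\mathcal{O}(x^0)$ is dense and every pattern of $\mathcal{L}_n(X)$ occurs in $y$. Choose $r$ so large that all these patterns occur in $y$ inside $W=[-r,r]^d$, and that $y$ is the only point $z\in X$ with $z|_W=y|_W$; the latter is possible because $\{y\}$ is open. This choice does not involve $M$.

Suppose $Q$ occurs in $y$ at $u$ with $(u+B)\cap W=\emptyset$, and replace it by $Q'$. The result $y'\ne y$ lies in $Y$ by Lemma~\ref{lem:exchange}, and $y'|_W=y|_W$. So all patterns of $\mathcal{L}_n(X)$ occur in $y'$, and $y'\in X$ by Lemma~\ref{lem:return}. The choice of $W$ gives $y'=y$, a contradiction.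
\end{proof}

\section{The upper bound and rigidity}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:bound}]
Let $M>4n$, and let $\mathcal{R}\subseteq\mathcal{L}_B(X)$ be the set of patterns that belong to no exchangeable pair. The map $Q\mapsto Q|_{B\setminus I}$ is injective on $\mathcal{R}$, so
\[
|\mathcal{R}|\le|\mathcal{A}|^{|B\setminus I|}=|\mathcal{A}|^{M^d-(M-4n)^d}.
\]

If $X$ has no isolated configuration, then $\mathcal{R}=\mathcal{L}_B(X)$ by Lemma~\ref{lem:erase}. This gives the bound without the second term, and any $r\ge0$ will do.

If $X$ has an isolated configuration $y$, take $W=[-r,r]^d$ from Lemma~\ref{lem:protect}. A pattern $Q\in\mathcal{L}_B(X)\setminus\mathcal{R}$ occurs in $y$, since $\mathcal{O}(y)$ is dense, and by Lemma~\ref{lem:protect} it occurs at some $u$ with $(u+B)\cap W\ne\emptyset$. This condition means $u\in[-r-M,r-1]^d$, a set of $(M+2r)^d$ positions, and each position carries one pattern. Hence $|\mathcal{L}_B(X)\setminus\mathcal{R}|\le(M+2r)^d$, and the inequality of the theorem follows.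

For $a\ge b\ge0$ we have $a^d-b^d=(a-b)\sum_{j=0}^{d-1}a^jb^{d-1-j}\le(a-b)\,d\,a^{d-1}$, so $M^d-(M-4n)^d\le4nd\,M^{d-1}$. Since $\alpha+\beta\le2\alpha\beta$ for $\alpha,\beta\ge1$,
\[
\log|\mathcal{L}_B(X)|\le\log2+4nd\,M^{d-1}\log|\mathcal{A}|+d\log(M+2r).
\]
Divide by $M^{d-1}$. As $d\ge2$, the first and last terms tend to $0$, which gives the bound on the upper limit. Dividing by $M^d$ instead gives $h(X)=0$.
\end{proof}

\begin{remark}\label{rem:dim1}
The hypothesis $d\ge2$ is used only in the last paragraph, to absorb the polynomial term, and the bound $O(M^{d-1})$ fails for $d=1$. Let $y_v=a$ for $v<0$ and $y_v=b$ for $v\ge0$, and let $X=\overline{\mathcal{O}(y)}\subseteq\{a,b\}^{\mathbb{Z}}$. If $Z$ is transitive and $\mathcal{L}_1(Z)=\mathcal{L}_1(X)$, a point of $Z$ with dense orbit contains $ab$ and does not contain $ba$, so it is a translate of $y$ and $Z=X$. But $X$ has $M+1$ words of length $M$, an unbounded number.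
\end{remark}

\begin{proof}[Proof of the first assertion of Theorem~\ref{thm:rigid}]
The statement is unchanged if $x$ and $x'$ are translated by the same vector. So we may assume that, for some $M>4n$, they differ only inside $I$. Then $Q=x|_B$ and $Q'=x'|_B$ form an exchangeable pair. By Lemma~\ref{lem:erase}, $X$ has an isolated configuration $y$; by Lemma~\ref{lem:protect}, $X=\overline{\mathcal{O}(y)}$, and we take $W$ from that lemma.

Write $x=\lim_j\sigma^{u_j}y$ and suppose $x\notin\mathcal{O}(y)$. No vector $u$ equals $u_j$ for infinitely many $j$, since otherwise $x=\sigma^uy$. So $|u_j|\to\infty$. For large $j$ we have $(\sigma^{u_j}y)|_B=Q$, that is, $Q$ occurs in $y$ at $u_j$, and $(u_j+B)\cap W=\emptyset$. This contradicts Lemma~\ref{lem:protect}, so $x\in\mathcal{O}(y)$. The same argument with $Q'$ in place of $Q$ gives $x'\in\mathcal{O}(y)$.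
\end{proof}

\section{Seeds and local coordinates}\label{sec:labels}

We turn to constructions. A \emph{local rule} is a set $R\subseteq\mathcal{A}^{[-1,1]^d}$, and $z$ \emph{obeys} it if $(\sigma^vz)|_{[-1,1]^d}\in R$ for all $v$. In practice a rule is a condition, the same at every site $v$, on the symbols in $v+[-1,1]^d$. The argument of Remark~\ref{rem:dim1} works in general.

\begin{lemma}\label{lem:seed}
Let $y\in\mathcal{A}^{\mathbb{Z}^d}$ obey a family of local rules, and suppose that $y$ is the only configuration in $\mathcal{A}^{\mathbb{Z}^d}$ that obeys these rules and agrees with $y$ on $[-1,1]^d$. Then $X=\overline{\mathcal{O}(y)}$ is an isolated point of $\mathcal{T}^d$, with $n=1$ in \eqref{eq:iso}.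
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:orbit}(a), $X$ is transitive and every pattern of $\mathcal{L}_1(X)$ occurs in $y$. Let $Z\in\mathcal{T}^d$ with $\mathcal{L}_1(Z)=\mathcal{L}_1(X)$. Then every point of $Z$ obeys the rules. Let $z\in Z$ have dense orbit. The pattern $y|_{[-1,1]^d}$ lies in $\mathcal{L}_1(Z)$, so it occurs in $z$, and some translate of $z$ agrees with $y$ on $[-1,1]^d$. This translate is $y$, so $Z=\overline{\mathcal{O}(y)}=X$.
\end{proof}

Transitivity of $Z$ is what makes one seed enough: without it, $Z$ could contain $y$ together with unrelated configurations obeying the same rules.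

To force structure from a seed, a site must know where it lies relative to the origin. It cannot store its coordinates in a finite alphabet, but it can store their signs. Let $\operatorname{sgn}\colon\mathbb{Z}\to\{-,0,+\}$ be the sign, and let
\[
T=\{(-,-),(-,0),(0,+),(+,+)\},
\]
the set of pairs $(\operatorname{sgn}a,\operatorname{sgn}(a+1))$ for $a\le-2$, $a=-1$, $a=0$ and $a\ge1$. We use two kinds of linear forms $\varphi\colon\mathbb{Z}^d\to\mathbb{Z}$, each with an index $i$ and a set $G_\varphi$ of vectors:
\begin{align*}
\varphi(v)&=v_i, & G_\varphi&=\{e_j:j\ne i\} &&(1\le i\le d),\\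
\varphi(v)&=v_i-v_{i-1}, & G_\varphi&=\{e_j:j\ne i-1,i\}\cup\{e_{i-1}+e_i\} &&(2\le i\le d).
\end{align*}
In both cases $\varphi(e_i)=1$ and $G_\varphi$ generates $\ker\varphi$; in the second case, a vector with $v_i=v_{i-1}$ equals $v_i(e_{i-1}+e_i)+\sum_{j\ne i-1,i}v_je_j$. For $\lambda\colon\mathbb{Z}^d\to\{-,0,+\}$, the \emph{label rule} $\Lambda(\varphi)$ requires, for all $v$,
\[
\bigl(\lambda(v),\lambda(v+e_i)\bigr)\in T\qquad\text{and}\qquad\lambda(v+g)=\lambda(v)\ \text{ for all }g\in G_\varphi .
\]
It is a local rule, since $e_i$ and all $g\in G_\varphi$ lie in $[-1,1]^d$.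

\begin{lemma}\label{lem:label}
The function $\operatorname{sgn}\varphi$ obeys $\Lambda(\varphi)$, and it is the only function $\lambda$ that obeys $\Lambda(\varphi)$ and takes the value $0$ at the origin.
\end{lemma}

\begin{proof}
The first claim follows from $\varphi(v+e_i)=\varphi(v)+1$ and $\varphi(v+g)=\varphi(v)$. Let $\lambda$ obey the rule and vanish at the origin. In $T$, the only successor of $0$ or $+$ is $+$, and the only predecessor of $0$ or $-$ is $-$. So $\lambda(ae_i)=\operatorname{sgn}a$ for all $a\in\mathbb{Z}$. The function $\lambda$ is invariant under $G_\varphi$, hence under $\ker\varphi$, and $v-\varphi(v)e_i\in\ker\varphi$. Therefore $\lambda(v)=\lambda(\varphi(v)e_i)=\operatorname{sgn}\varphi(v)$.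
\end{proof}

The point $\cdots aaabbb\cdots$ of Remark~\ref{rem:dim1} differs from its translate by one step at a single site. Repeating it along every line parallel to $e_d$ would make the difference a whole hyperplane. Labels allow us to write it on one line only.

\begin{proof}[Proof of the last assertion of Theorem~\ref{thm:rigid}]
Let the symbol of $y$ at $v$ be $(\lambda_1(v),\dots,\lambda_{d-1}(v);\delta(v))$, where $\lambda_i(v)=\operatorname{sgn}v_i$ and
\[
\delta(v)=\begin{cases}\star&\text{if }(v_1,\dots,v_{d-1})\ne0,\\ a&\text{if }v_1=\dots=v_{d-1}=0\text{ and }v_d<0,\\ b&\text{if }v_1=\dots=v_{d-1}=0\text{ and }v_d\ge0.\end{cases}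
\]
It obeys these local rules: $\Lambda(v_i)$ for $\lambda_i$, $1\le i\le d-1$; $\delta(v)\ne\star$ if and only if all labels at $v$ are $0$; and $(\delta(v),\delta(v+e_d))\ne(b,a)$. Let $z$ obey the rules and agree with $y$ on $[-1,1]^d$. Its labels vanish at the origin, so they agree with those of $y$ by Lemma~\ref{lem:label}. By the second rule, $\delta=\star$ off the axis $\mathbb{Z}e_d$ and $\delta\in\{a,b\}$ on it. On the axis, $z$ has $b$ at the origin and $a$ at $-e_d$; by the third rule a $b$ has a $b$ above it and an $a$ has an $a$ below it. So $z=y$, and $X=\overline{\mathcal{O}(y)}$ is isolated by Lemma~\ref{lem:seed}. The points $y$ and $\sigma^{e_d}y$ of $X$ have the same labels and differ only at the site $-e_d$.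
\end{proof}

\section{A counter with $(d-1)$-dimensional register}\label{sec:counter}

Let $k=d-1\ge1$ and write sites as $v=(s,t)=(s_1,\dots,s_k,t)$, thinking of $t$ as time. To prove Theorem~\ref{thm:sharp} we write the base-$q$ digits of $t$ in the slice at time $t\ge0$. As $t$ runs through all values, the digits on any finite set of places take all values, and this gives $q^{M^{d-1}}$ patterns if the places fill large cubes of $\mathbb{Z}^k$. The task is to force the passage from $t$ to $t+1$ by local rules.

\subsection{The cases $d=2$ and $d=3$}

Recall how one adds $1$ in base $q$. If $p$ is the least index whose digit is not $q-1$, the digits of index below $p$ pass from $q-1$ to $0$, the digit of index $p$ increases by $1$, and the others are unchanged. Equivalently: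
\begin{equation}\label{eq:add}
\begin{array}{l}\text{a digit increases by $1$ modulo $q$ if all lower digits equal $q-1$,}\\ \text{and it is unchanged otherwise.}\end{array}
\end{equation}

For $d=2$, place the digit $b(s,t)$ of index $s$ of $t$ at the site $(s,t)$ of the quadrant $s,t\ge0$, together with a carry bit $C(s,t)$ that equals $1$ exactly when all lower digits equal $q-1$. For $q=2$ the corner looks as follows, with $b$ underlined when $C=1$:
\[
\begin{array}{c|cccc}
t=4&\underline{0}&0&1&0\\
t=3&\underline{1}&\underline{1}&\underline{0}&0\\
t=2&\underline{0}&1&0&0\\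
t=1&\underline{1}&\underline{0}&0&0\\
t=0&\underline{0}&0&0&0\\ \hline
&s=0&s=1&s=2&s=3
\end{array}
\]
The underlined digits are those that change in the next row up. Everything is local: the labels $\operatorname{sgn}s$ and $\operatorname{sgn}t$ mark the quadrant and its edges, $b=0$ on the bottom edge, $C=1$ on the left edge, $C(s,t)=1$ if and only if $C(s-1,t)=1$ and $b(s-1,t)=q-1$, and $b(s,t+1)\equiv b(s,t)+C(s,t)$.

For $d=3$ the places must be numbered $0,1,2,\dots$ in a region of the plane. Numbering the quadrant row by row fails, because the first row is infinite and the carry never leaves it. The cone $0\le s_1\le s_2$ has finite rows and still contains large squares. A new difficulty appears: the successor of the last place $(m,m)$ of a row is the first place $(0,m+1)$ of the next row, which is far away. A second bit $C_2$ transports the carry. It equals $1$ at $s$ when all rows below that of $s$ are filled with $q-1$. It is constant along a row, it can be computed at $(m,m+1)$ from the data at the neighbor $(m,m)$, and at $(0,m+1)$ it equals the ordinary carry. See Figure~\ref{fig:carry}. In general there is one such bit for each coordinate.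

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.2]
\foreach \x/\y/\p in {0/0/0,0/1/1,1/1/2,0/2/3,1/2/4,2/2/5,0/3/6,1/3/7,2/3/8,3/3/9}
  \node[circle,draw,inner sep=1pt,minimum size=5.5mm] (n\p) at (\x,\y) {\p};
\foreach \x/\y in {1/2,3/4,4/5,6/7,7/8,8/9} \draw[->] (n\x) -- (n\y);
\foreach \x/\y in {0/1,2/4,5/8} \draw[->,very thick] (n\x) -- (n\y);
\foreach \x/\y in {4/3,8/7,7/6} \draw[->,dashed] (n\x) to[bend right=50] (n\y);
\foreach \y in {0,1,2,3} \node at (-1.1,\y) {$s_2=\y$};
\end{tikzpicture}
\caption{The cone $0\le s_1\le s_2$, with $s_1$ horizontal; the number at a place is the index of the digit stored there. Thin arrows pass the carry along a row. To go from the end of one row to the start of the next, for instance from place $5$ to place $6$, the carry takes one step up (thick arrow) and is copied leftward along the new row (dashed arrows). Every arrow joins neighboring sites.}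
\label{fig:carry}
\end{figure}

\subsection{The order on the cone}

Let
\[
K=\{s\in\mathbb{Z}^k:0\le s_1\le\dots\le s_k\},\qquad D=K\times\mathbb{Z}_{\ge0}.
\]
Tuples of integers of the same length are compared lexicographically with the \emph{highest} index most significant: $a<a'$ if $a\ne a'$ and $a$ is smaller at the largest index where they differ. On $K$ we write $\prec$ for this total order. If $s'\preceq s$, then all coordinates of $s'$ lie in $[0,s'_k]\subseteq[0,s_k]$, so every element of the infinite set $K$ has finitely many predecessors. Hence there is an order isomorphism $\rho\colon K\to\{0,1,2,\dots\}$. For $1\le j\le k$ and $s\in K$ let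
\[
\tau_j(s)=(s_j,\dots,s_k),\qquad P_j(s)=\{s'\in K:\tau_j(s')<\tau_j(s)\},
\]
and let $P_{k+1}(s)=\emptyset$. Thus $P_1(s)$ is the set of predecessors of $s$, and for $k=2$ the set $P_2(s)$ is the union of the rows below that of $s$.

\begin{lemma}\label{lem:order}
Let $s\in K$ and $1\le j\le k$.
\begin{enumerate}
\item[(a)] If $s_j=0$, then $P_j(s)=P_{j+1}(s)$.
\item[(b)] If $s_j\ge1$ and $s_i=s_j-1$ for all $i<j$, then $s-e_j\in K$ and $P_j(s)=P_1(s-e_j)\cup\{s-e_j\}$.
\item[(c)] $P_j(s)$ does not depend on $s_1,\dots,s_{j-1}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $j<k$. The inequality $\tau_j(s')<\tau_j(s)$ holds if and only if $\tau_{j+1}(s')<\tau_{j+1}(s)$, or $\tau_{j+1}(s')=\tau_{j+1}(s)$ and $s'_j<s_j$. The second alternative is impossible when $s_j=0$. For $j=k$ the inequality reads $s'_k<0$, so $P_k(s)=\emptyset$.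

(b) Put $m=s_j-1\ge0$. Then $s-e_j=(m,\dots,m,s_{j+1},\dots,s_k)$, with the first $j$ coordinates equal to $m$, lies in $K$. We must show that $\tau_j(s')<\tau_j(s)$ if and only if $s'\preceq s-e_j$.

Let $s'\preceq s-e_j$. If $\tau_j(s')\ne\tau_j(s-e_j)$, the largest index where $s'$ and $s-e_j$ differ is at least $j$, and $s'$ is smaller there. So $\tau_j(s')\le\tau_j(s-e_j)<\tau_j(s)$.

Conversely, let $\tau_j(s')<\tau_j(s)$. If $s'$ and $s$ differ at an index above $j$, then $s'$ is smaller at the largest such index; since $s-e_j$ agrees with $s$ above $j$, we get $s'\prec s-e_j$. Otherwise $s'$ agrees with $s-e_j$ above $j$ and $s'_j\le m$. Then $s'_i\le s'_j\le m$ for all $i\le j$, because $s'\in K$. So $s'$ is at most $s-e_j$ in every coordinate, and $s'\preceq s-e_j$.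

(c) The tuple $\tau_j(s)$ does not involve these coordinates.
\end{proof}

\subsection{The configuration and its rules}

A symbol consists of $d$ labels $\lambda_1,\dots,\lambda_d\in\{-,0,+\}$ and of \emph{data}, which are either $\star$ or a tuple $(b,C_1,\dots,C_k)$ with $b\in\{0,\dots,q-1\}$ and $C_j\in\{0,1\}$. There are $3^d(1+2^{d-1}q)$ symbols. Let
\[
\varphi_1(v)=s_1,\qquad\varphi_i(v)=s_i-s_{i-1}\quad(2\le i\le k),\qquad\varphi_d(v)=t .
\]
Define $y$ as follows. The labels at $v$ are $\lambda_i=\operatorname{sgn}\varphi_i(v)$, so that $v\in D$ if and only if no label at $v$ is $-$. The data at $v\notin D$ are $\star$. At $v=(s,t)\in D$, the entry $b(s,t)$ is the digit of index $\rho(s)$ of $t$ in base $q$, and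
\[
C_j(s,t)=1\iff b(s',t)=q-1\text{ for all }s'\in P_j(s).
\]

In any configuration over this alphabet, call a site \emph{active} if none of its labels is $-$, and put $C_{k+1}=1$. Consider the following local rules, for all $v$ and $1\le j\le k$.
\begin{enumerate}
\item[(R0)] Each $\lambda_i$ obeys $\Lambda(\varphi_i)$, and the data at $v$ are $\star$ if and only if $v$ is not active.
\item[(R1)] If $v$ is active and $\lambda_d(v)=0$, then $b(v)=0$.
\item[(R2)] If $v$ and $v+e_d$ are active, then $b(v+e_d)\equiv b(v)+C_1(v)\pmod q$.
\item[(R3)] If $v$ is active and $\lambda_1(v)=\dots=\lambda_j(v)=0$, then $C_j(v)=C_{j+1}(v)$.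
\item[(R4)] If $v$ and $v-e_j$ are active and $\lambda_i(v-e_j)=0$ for $2\le i\le j$, then $C_j(v)=1$ if and only if $C_1(v-e_j)=1$ and $b(v-e_j)=q-1$.
\item[(R5)] If $i<j$ and $v$, $v+e_i$ are active, then $C_j(v+e_i)=C_j(v)$.
\end{enumerate}
In Figure~\ref{fig:carry}, the thin and thick arrows are (R4) for $j=1$ and $j=2$, the dashed arrows are (R5), and (R3) for $j=1$ acts in the left column.

When the labels are those of $y$, the active sites are the sites of $D$, the hypothesis on labels in (R3) says $s_1=\dots=s_j=0$, which for $s\in K$ is equivalent to $s_j=0$, and the hypotheses of (R4) say that $v=(s,t)\in D$, $s_j\ge1$ and $s_i=s_j-1$ for all $i<j$.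

\begin{lemma}\label{lem:rules}
The configuration $y$ obeys \textup{(R0)--(R5)}, and it is the only configuration that obeys them and has all labels equal to $0$ at the origin.
\end{lemma}

\begin{proof}
\emph{The rules hold in $y$.} Rule (R0) holds by Lemma~\ref{lem:label} and the definition of the data, and (R1) holds because all digits of $0$ vanish. Since $\rho$ is an order isomorphism, $\rho(P_1(s))$ is the set of indices below $\rho(s)$, so (R2) is \eqref{eq:add}. Rules (R3), (R4) and (R5) follow from parts (a), (b) and (c) of Lemma~\ref{lem:order}, applied to the definition of $C_j$; the convention $C_{k+1}=1$ matches $P_{k+1}(s)=\emptyset$.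

\emph{Uniqueness.} Let $z$ obey the rules and have all labels $0$ at the origin. By (R0) and Lemma~\ref{lem:label}, its labels are those of $y$, its active sites are those of $D$, and its data are $\star$ outside $D$. Say that an entry is \emph{correct} if it has the same value in $z$ as in $y$. Both configurations obey the same rules, so an entry that a rule expresses in terms of correct entries is correct.

We argue by induction on $t\ge0$. The digits $b(\cdot,0)$ are correct by (R1). Assume that the digits $b(\cdot,t)$ are correct. We show that all $C_j(s,t)$ are correct, by induction on $s$ along $\prec$ and, for fixed $s$, in the order $j=k,k-1,\dots,1$.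

If $s_j=0$, then (R3) gives $C_j(s,t)=C_{j+1}(s,t)$, which is $1$ for $j=k$ and has already been shown correct for $j<k$.

If $s_j\ge1$, we move to a place where (R4) applies. Let
\[
s^*=(s_j-1,\dots,s_j-1,s_j,\dots,s_k)\in K
\]
be obtained from $s$ by replacing the first $j-1$ coordinates by $s_j-1$; for $j=1$, $s^*=s$. From either $s$ or $s^*$, decrease the first coordinate to $0$ by unit steps, then the second, and so on up to the coordinate $j-1$. These steps preserve the inequalities defining $K$ and end at $(0,\dots,0,s_j,\dots,s_k)$. By (R5), $C_j(s,t)=C_j(s^*,t)$ in both $z$ and $y$. By (R4), $C_j(s^*,t)$ is determined by $b(s^*-e_j,t)$ and $C_1(s^*-e_j,t)$. The first is correct by assumption. The second is correct by induction on $s$, because $s^*-e_j\in K$ agrees with $s$ above $j$ and is smaller at $j$, so that $s^*-e_j\prec s$.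

Thus all data at time $t$ are correct, and (R2) shows that the digits $b(\cdot,t+1)$ are correct. Hence $z=y$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $X=\overline{\mathcal{O}(y)}$. All labels of $y$ vanish at the origin, so Lemmas~\ref{lem:rules} and~\ref{lem:seed} show that $X$ is an isolated point of $\mathcal{T}^d$ with $n=1$. It uses at most $3^d(1+2^{d-1}q)$ symbols.

Fix $M\ge1$ and let $\Pi=\prod_{i=1}^k[(i-1)M,\,iM-1]$, a translate of $[1,M]^k$. It lies in $K$, since $s_1\ge0$ and $s_i\le iM-1<s_{i+1}$ for $s\in\Pi$. Given $\beta\colon\Pi\to\{0,\dots,q-1\}$, the integer $t=\sum_{s\in\Pi}\beta(s)q^{\rho(s)}\ge0$ has digit $\beta(s)$ at index $\rho(s)$, because $\rho$ is injective. So $b(s,t)=\beta(s)$ for $s\in\Pi$. The pattern of $y$ on the box $\Pi\times[t,t+M-1]$, a translate of $[1,M]^d$, shows $\beta$ on its bottom face, so different $\beta$ give different patterns. Hence $|\mathcal{L}_{[1,M]^d}(X)|\ge q^{|\Pi|}=q^{M^{d-1}}$.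
\end{proof}

\begin{thebibliography}{1}
\bibitem{GN} Silv\`ere Gangloff and Alonso N\'u\~nez, \emph{The topological structure of isolated points in the space of $\mathbb{Z}^d$-shifts}, arXiv:2401.17119 (2024).
\end{thebibliography}
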